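\title{Joints formed by fewer lines than the Kruskal--Katona bound}

\begin{abstract}
A joint of a set of lines in $\mathbb{F}^d$ is a point that lies on $d$ of the lines with linearly independent directions. Lines cut out by hyperplanes in general position suggest that $J$ joints need at least $f_d(J)$ lines, where $f_d(J)$ is the smallest shadow of a family of $J$ sets of size $d$. We show that this bound fails for infinitely many $J$ in every dimension $d\ge 4$ and over every infinite field. The proof starts from eight lines forming six joints in three dimensions, where the bound predicts nine, and lifts this configuration to higher dimensions while preserving the gap. We also show that the bound holds for $d\le 2$, determine its first failure for $d=3$, bound from below the number of exceptional $J\le X$, and construct, for $d\ge5$, infinitely many $J$ at which the bound fails by at least $\lfloor (d-2)^2/8\rfloor$.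
\end{abstract}

\section{Joints and shadows}\label{sec:intro}

Let $\mathbb{F}$ be a field and $d$ a positive integer. A \emph{joint} of a set $\mathcal{L}$ of lines in $\mathbb{F}^d$ is a point that lies on $d$ lines of $\mathcal{L}$ whose directions are linearly independent. We say that $\mathcal{L}$ \emph{forms $J$ joints} if it has exactly $J$ joints. How few lines can form $J$ joints?

One joint needs $d$ lines, so economy comes from lines that pass through many joints. For $d\ge2$ there is a simple way to arrange this. Take $M\ge d$ hyperplanes $G_1,\dots,G_M$ whose $d$-wise intersections are distinct points. Any $d-1$ of them meet in a line $\ell_I$, indexed by a $(d-1)$-element subset $I$ of $[M]=\{1,\dots,M\}$, and any $d$ of them meet in a point $q_K$, indexed by a $d$-element subset $K$. The point $q_K$ lies on $\ell_I$ exactly when $I\subset K$, and the joints of the $\binom{M}{d-1}$ lines are exactly the $\binom{M}{d}$ points $q_K$ (Lemma~\ref{lem:generic}).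

To form a number of joints that is not of the form $\binom Md$, one can keep only the points $q_K$ with $K$ in some family $\mathcal{A}$ of $d$-element sets. The lines needed are the $\ell_I$ with $I$ in the \emph{shadow} $\partial\mathcal{A}$, the family of all $(d-1)$-element sets contained in some member of $\mathcal{A}$. This leads to the \emph{Kruskal--Katona bound}
\[
f_d(J)=\min\bigl\{|\partial\mathcal{A}| : \mathcal{A}\text{ is a family of $J$ distinct $d$-element subsets of }\mathbb{N}\bigr\}.
\]
Among the lines $\ell_I$ the bound is the truth. A set of lines $\ell_I$ whose joints are the $q_K$ with $K\in\mathcal{A}$ contains $\ell_I$ for every $I\in\partial\mathcal{A}$, so it has at least $f_d(|\mathcal{A}|)$ lines; and the shadow of an optimal family gives $f_d(J)$ lines with at least $J$ joints. The full configuration matches the value $f_d\bigl(\binom Md\bigr)=\binom M{d-1}$. In the plane the bound holds for arbitrary lines, because $L$ lines meet in at most $\binom L2$ points. It is therefore natural to guess that no configuration does better, apart perhaps from small accidents.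

Call a positive integer $J$ \emph{exceptional in $\mathbb{F}^d$} if some set of fewer than $f_d(J)$ lines in $\mathbb{F}^d$ forms exactly $J$ joints. The following question comes from the paper of Chao and Yu \cite{CY}.

\medskip
\noindent\textbf{Question.} \emph{Is it true that for every positive integer $d$ there is a number $J_0(d)$, depending only on $d$, such that for every field $\mathbb{F}$ no integer $J\ge J_0(d)$ is exceptional in $\mathbb{F}^d$?}
\medskip

The answer is no. Small accidents do occur, and they propagate.

\begin{theorem}\label{thm:main}
Let $\mathbb{F}$ be an infinite field and $d\ge4$. For integers $M_d>M_{d-1}>\dots>M_4\ge5$ put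
\[
J=\sum_{i=4}^d\binom{M_i}{i}+6 .
\]
Some set of exactly $f_d(J)-1$ lines in $\mathbb{F}^d$ forms exactly $J$ joints. Hence there is no $J_0(d)$ for any $d\ge4$, even for one fixed infinite field such as $\mathbb{Q}$.
\end{theorem}

For $d=4$ this says that for every $M\ge5$ some $\binom M3+8$ lines form exactly $\binom M4+6$ joints, while $f_4\bigl(\binom M4+6\bigr)=\binom M3+9$. The field must be infinite for a statement of this form, since a finite field allows at most $|\mathbb{F}|^d$ joints.

\begin{theorem}\label{thm:supp}
\begin{itemize}
\item[(a)] For $d=1,2$ and every field $\mathbb{F}$, no $J\ge1$ is exceptional in $\mathbb{F}^d$.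
\item[(b)] Let $d\ge4$, let $\mathbb{F}$ be infinite, and let $X$ be such that $T=\lfloor(d!\,X)^{1/d}\rfloor-1$ satisfies $T\ge d+1$. Then at least $\binom{T-4}{d-3}$ integers $J\le X$ are exceptional in $\mathbb{F}^d$. This number is at least $c_dX^{1-3/d}$, where $c_d>0$ depends only on $d$.
\item[(c)] Let $d\ge5$ and let $\mathbb{F}$ be infinite. For infinitely many $J$, some set of at most $f_d(J)-\lfloor(d-2)^2/8\rfloor$ lines in $\mathbb{F}^d$ forms exactly $J$ joints.
\item[(d)] For every field $\mathbb{F}$, no $J\le5$ is exceptional in $\mathbb{F}^3$. For every infinite field $\mathbb{F}$, the integer $6$ is exceptional in $\mathbb{F}^3$: the least number of lines forming six joints is $8$, and $f_3(6)=9$.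
\end{itemize}
\end{theorem}

We do not decide whether the bound holds for all large $J$ when $d=3$; the failure for $d=4$ already answers the Question.

The proof has two ingredients. The first is a freedom that points have and sets lack. Two points $q_K$ and $q_{K'}$ share a line $\ell_I$ only if $|K\cap K'|=d-1$, whereas any two points of $\mathbb{F}^d$ span a line. In dimension three this freedom saves one line for $J=6$ (Section~\ref{sec:low}). The second ingredient is a construction that places a $k$-dimensional configuration inside a hyperplane of $\mathbb{F}^{k+1}$ and adds lines $\ell_I$ from $M$ further hyperplanes (Section~\ref{sec:lift}). It changes the numbers of lines and joints in the same way as a recursion satisfied by the functions $f_d$, so the saving survives, and $M$ may be arbitrarily large.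

\section{The Kruskal--Katona function}\label{sec:kk}

We use one result without proof.

\begin{theorem}[Kruskal \cite{Kruskal}, Katona \cite{Katona}]\label{thm:kk}
Let $d\ge1$. Every integer $J\ge1$ has a unique representation
\[
J=\sum_{i=t}^d\binom{a_i}{i},\qquad a_d>a_{d-1}>\dots>a_t\ge t\ge1,
\]
called its \emph{$d$-cascade}, and $f_d(J)=\sum_{i=t}^d\binom{a_i}{i-1}$.
\end{theorem}

The $3$-cascades of $1,\dots,6$ have $(a_3,\dots,a_t)$ equal to $(3)$, $(3,2)$, $(3,2,1)$, $(4)$, $(4,2)$, $(4,2,1)$. For instance $6=\binom43+\binom22+\binom11$ gives $f_3(6)=\binom42+\binom21+\binom10=9$. Altogether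
\begin{equation}\label{eq:f3}
f_3(1),\dots,f_3(6)\;=\;3,\ 5,\ 6,\ 6,\ 8,\ 9 .
\end{equation}

The next lemma relates consecutive dimensions.

\begin{lemma}\label{lem:rec}
Let $M\ge k\ge1$ and $1\le J\le\binom Mk$. Then
\[
f_{k+1}\Bigl(\binom M{k+1}+J\Bigr)=\binom Mk+f_k(J).
\]
\end{lemma}

\begin{proof}
Suppose first that $J<\binom Mk$, and let $a_k>\dots>a_t$ be the $k$-cascade of $J$. From $\binom{a_k}k\le J<\binom Mk$ we get $a_k<M$. So $M>a_k>\dots>a_t$ is the $(k+1)$-cascade of $\binom M{k+1}+J$, and Theorem~\ref{thm:kk} gives the formula. If $J=\binom Mk$, then $\binom M{k+1}+J=\binom{M+1}{k+1}$ by Pascal's rule, and both sides equal $\binom{M+1}k=\binom Mk+\binom M{k-1}$.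
\end{proof}

The recursion describes a family of sets. Let $M\ge k+1$, let $\mathcal{A}$ be a family of $J$ subsets of $[M]$ of size $k$, and let $0$ be a new element. Take all $(k+1)$-element subsets of $[M]$ together with the sets $A\cup\{0\}$, $A\in\mathcal{A}$. The shadow consists of all $k$-element subsets of $[M]$ together with the sets $B\cup\{0\}$, $B\in\partial\mathcal{A}$, so it has $\binom Mk+|\partial\mathcal{A}|$ members. In Section~\ref{sec:lift} the element $0$ becomes a hyperplane $H$, and the pair $(\mathcal{A},\partial\mathcal{A})$ is replaced by a configuration of joints and lines inside $H$ that need not come from sets.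

\section{Hyperplanes in general position}\label{sec:gp}

A hyperplane in $\mathbb{F}^m$ is a set $\{x:n\cdot x=c\}$ with $n\ne0$, where $n\cdot x=\sum_i n_ix_i$. The vector $n$ is its \emph{normal} and $\{v:n\cdot v=0\}$ is its \emph{direction space}. Any $r\le m$ hyperplanes with linearly independent normals meet in an affine subspace of dimension $m-r$. A line that meets a hyperplane in exactly one point has its direction outside the direction space of the hyperplane.

\begin{definition}
A finite family of hyperplanes in $\mathbb{F}^m$ is in \emph{general position} if any at most $m$ of them have linearly independent normals and no $m+1$ of them have a common point.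
\end{definition}

For at least $m$ hyperplanes this says that the $m$-wise intersections are distinct points, as in Section~\ref{sec:intro}.

\begin{example}\label{ex:moment}
For $u\in\mathbb{F}$ let $P_u=\{x\in\mathbb{F}^m: x_1+ux_2+\dots+u^{m-1}x_m=u^m\}$. Any finite set of these hyperplanes is in general position. The normals $(1,u,\dots,u^{m-1})$ for at most $m$ distinct values of $u$ are rows of a Vandermonde matrix of full rank. A point $x$ lies on $P_u$ exactly when $u$ is a root of the monic polynomial $u^m-x_mu^{m-1}-\dots-x_1$, which has at most $m$ roots.
\end{example}

\begin{lemma}\label{lem:generic}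
Let $m\ge2$ and let $G_1,\dots,G_M$ be hyperplanes in general position in $\mathbb{F}^m$. For $I,K\subset[M]$ with $|I|=m-1$ and $|K|=m$, let $\ell_I$ be the line $\bigcap_{i\in I}G_i$ and let $q_K$ be the point $\bigcap_{i\in K}G_i$.
\begin{itemize}
\item[(i)] The lines $\ell_I$ are distinct, the points $q_K$ are distinct, and $q_K\in\ell_I$ if and only if $I\subset K$.
\item[(ii)] A point on two of the lines $\ell_I$ is one of the points $q_K$.
\item[(iii)] For a family $\mathcal{B}$ of $(m-1)$-element subsets of $[M]$, the joints of $\{\ell_I:I\in\mathcal{B}\}$ are exactly the points $q_K$ for which all $(m-1)$-element subsets of $K$ belong to $\mathcal{B}$.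
\end{itemize}
\end{lemma}

\begin{proof}
(i) If $I\ne I'$, pick $j\in I'\setminus I$. Then $\ell_{I'}\subset G_j$, while $\ell_I\cap G_j$ is the single point $q_{I\cup\{j\}}$, so $\ell_I\ne\ell_{I'}$. Since no $m+1$ hyperplanes have a common point, $q_K$ lies on $G_i$ only for $i\in K$. This gives the other two claims.

(ii) A point of $\ell_I\cap\ell_{I'}$ lies on $|I\cup I'|\ge m$ of the hyperplanes.

(iii) A joint lies on $m\ge2$ lines, so by (ii) it is some $q_K$. By (i) the only lines $\ell_I$ through $q_K$ are the $m$ lines $\ell_{K\setminus\{i\}}$, $i\in K$, so all of them must be present. Conversely, let $v_i$ be a direction of $\ell_{K\setminus\{i\}}$ and $n_j$ the normal of $G_j$. Then $n_j\cdot v_i=0$ for $j\in K\setminus\{i\}$. Also $n_i\cdot v_i\ne0$, since otherwise the nonzero vector $v_i$ would be annihilated by the basis $(n_j)_{j\in K}$ of $\mathbb{F}^m$. Pairing a relation $\sum_{i\in K}\lambda_iv_i=0$ with $n_j$ gives $\lambda_j\,n_j\cdot v_j=0$, so every $\lambda_j$ vanishes and the directions are independent.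
\end{proof}

To add a hyperplane we use the fact that, over an infinite field, $\mathbb{F}^m$ is not a union of finitely many proper linear subspaces. Indeed, each subspace lies in the zero set of a nonzero linear form, the product of these forms is a nonzero polynomial, and a nonzero polynomial over an infinite field does not vanish everywhere.

\begin{lemma}\label{lem:extend}
Let $\mathbb{F}$ be infinite, let $G_1,\dots,G_r$ be in general position in $\mathbb{F}^m$, let $p$ be a point on at most $m-1$ of them, and let $S$ be a finite set of points with $p\notin S$. There is a hyperplane $G$ through $p$ that misses $S$ and such that $G_1,\dots,G_r,G$ are in general position.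
\end{lemma}

\begin{proof}
Let $S'$ consist of $S$ and the $m$-wise intersection points of $G_1,\dots,G_r$. By hypothesis $p\notin S'$. Choose $n\in\mathbb{F}^m$ outside the span of every set of at most $m-1$ normals of the $G_i$, and outside the subspace $\{n:n\cdot(q-p)=0\}$ for every $q\in S'$. These are finitely many proper subspaces, the latter because $q\ne p$. The hyperplane $G=\{x:n\cdot x=n\cdot p\}$ misses $S'$. Its normal is independent of any at most $m-1$ earlier normals, and it misses the common point of any $m$ earlier hyperplanes.
\end{proof}

\section{Dimensions one, two and three}\label{sec:low}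

\begin{proof}[Proof of Theorem~\ref{thm:supp}(a)]
For $d=1$ the shadow of any nonempty family of singletons is $\{\emptyset\}$, so $f_1(J)=1$, and a joint requires a line. For $d=2$ let $L$ lines form $J$ joints, with $L$ finite. Assign to each joint a pair of distinct lines through it. Two distinct lines share at most one point, so distinct joints receive distinct pairs and $J\le\binom L2$. Any $J$ two-element subsets of $[L]$ have a shadow of size at most $L$, so $f_2(J)\le L$.
\end{proof}

In dimension three we first bound the number of lines from below.

\begin{lemma}\label{lem:lower3}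
Let $\mathbb{F}$ be any field. A set $\mathcal{L}$ of lines in $\mathbb{F}^3$ with at least $1$, $2$, $3$, $5$ joints has at least $3$, $5$, $6$, $8$ lines, respectively.
\end{lemma}

\begin{proof}
One joint lies on three lines. Two joints lie on three lines each and share at most one, which gives $3+3-1=5$.

We use the following observation twice. If $r$ joints lie on a line $\ell$, in $\mathcal{L}$ or not, then $\mathcal{L}$ contains $2r$ distinct lines other than $\ell$, two through each of these joints. Indeed each joint lies on at least two lines of $\mathcal{L}$ other than $\ell$, and such a line meets $\ell$ only once.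

Consider three joints. If they are collinear, the observation gives six lines. If not, they have at least nine incidences with lines of $\mathcal{L}$, no line contains all three, and at most three lines contain two of them. So at least $9-3=6$ lines are involved.

Consider five joints and suppose $|\mathcal{L}|\le7$. The joints have at least $15$ incidences with lines of $\mathcal{L}$, and $15>2\cdot7$, so some $\ell\in\mathcal{L}$ contains $r\ge3$ of the five. The observation gives $|\mathcal{L}|\ge1+2r$, which forces $r=3$ and $|\mathcal{L}|=7$. Thus $\mathcal{L}$ consists of $\ell$ and six lines, each passing through one of the three joints on $\ell$. Let $D$ be one of the two joints not on $\ell$. Every line of $\mathcal{L}$ through $D$ meets $\ell$, so it lies in the plane spanned by $D$ and $\ell$. Such lines cannot have three independent directions, a contradiction.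
\end{proof}

By \eqref{eq:f3} these bounds agree with $f_3(J)$ for $J\le5$, but for $J=6$ they leave room for eight lines in place of nine. Six joints need $18$ incidences, and eight lines carrying two joints each supply only $16$. The simplest repair is $18=3+3+6\cdot2$: two lines $A,B$ carry three joints each, and six lines join a joint of $A$ to a joint of $B$, two through each joint. The lines $A$ and $B$ must be \emph{skew}, that is, contained in no common plane, since otherwise everything is planar. For later use we also place the six joints at triple intersections of planes in general position. Four planes have only four such points, so five is the smallest possible number.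

\begin{lemma}\label{lem:seed}
Let $\mathbb{F}$ be infinite and let $P_1,\dots,P_5$ be planes in general position in $\mathbb{F}^3$, for instance those of Example~\ref{ex:moment}. There is a set of eight lines forming exactly six joints, each of which lies on three of the planes.
\end{lemma}

\begin{proof}
Write $p_{ijk}=P_i\cap P_j\cap P_k$; these ten points are distinct. Let $A=P_1\cap P_2$ and $B=P_3\cap P_4$, with the points
\[
A_1=p_{123},\quad A_2=p_{124},\quad A_3=p_{125}\ \text{ on }A,\qquad
B_1=p_{134},\quad B_2=p_{234},\quad B_3=p_{345}\ \text{ on }B .
\]
The lines $A$ and $B$ are disjoint, since no four planes have a common point. They are not parallel, since $B\subset P_3$ while $A$ meets $P_3$ in exactly one point. Two disjoint lines in a plane are parallel, so $A$ and $B$ are skew.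

Let $\mathcal{L}$ consist of $A$, $B$ and the six lines $A_iB_j$ with $i\ne j$ (Figure~\ref{fig:seed}). The line $A_iB_j$ differs from $A$ because $B_j\notin A$, so it meets $A$ exactly in $A_i$; for the same reason it meets $B$ exactly in $B_j$. Hence the pair $(i,j)$ can be read off from the line, and the eight lines are distinct.

\emph{The six points are joints.} Through $A_i$ pass $A$ and two lines $A_iB_j$, $A_iB_{j'}$. The last two span the plane through $A_i$ and $B$. This plane contains $A_i$ but not $A$, because $A$ and $B$ are skew, so the direction of $A$ is outside its direction space and the three directions are independent. The argument for $B_j$ is the same with $A$ and $B$ exchanged.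

\emph{There are no other joints.} A point of $A$ other than $A_1,A_2,A_3$ lies on no line of $\mathcal{L}$ except $A$, and likewise for $B$. Let $p\notin A\cup B$ lie on two distinct lines $A_iB_j$ and $A_kB_l$. If $i=k$ or $j=l$, the two lines meet only at $A_i$ or at $B_j$, which is not $p$. If $i\ne k$ and $j\ne l$, the plane spanned by the two lines contains $A_i,A_k,B_j,B_l$, hence both $A$ and $B$, which is impossible. So a point outside $A\cup B$ lies on at most one line of $\mathcal{L}$.
\end{proof}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.1]
\draw[thick] (-0.9,2) -- (4.9,2) node[right] {$A$};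
\draw[thick] (-0.9,0) -- (4.9,0) node[right] {$B$};
\draw (0,2) -- (2,0) -- (4,2) -- (0,0) -- (2,2) -- (4,0) -- (0,2);
\fill (0,2) circle (2pt) node[above] {$A_1=p_{123}$};
\fill (2,2) circle (2pt) node[above] {$A_2=p_{124}$};
\fill (4,2) circle (2pt) node[above] {$A_3=p_{125}$};
\fill (0,0) circle (2pt) node[below] {$B_1=p_{134}$};
\fill (2,0) circle (2pt) node[below] {$B_2=p_{234}$};
\fill (4,0) circle (2pt) node[below] {$B_3=p_{345}$};
\end{tikzpicture}
\caption{Eight lines in $\mathbb{F}^3$ forming six joints: two skew lines $A$, $B$ and the six lines $A_iB_j$ with $i\ne j$. The lines meet only at the six marked points; the other crossings belong to the drawing. The point $p_{ijk}$ is the intersection of the planes $P_i,P_j,P_k$.}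
\label{fig:seed}
\end{figure}

The freedom described in Section~\ref{sec:intro} is visible here. The triples $125$ and $134$ share one element, so the line $A_3B_1$ is not an intersection of two of the five planes. The same holds for $A_3B_2$, $A_1B_3$ and $A_2B_3$.

\begin{proof}[Proof of Theorem~\ref{thm:supp}(d)]
By Lemma~\ref{lem:lower3}, forming $J=1,\dots,5$ joints takes at least $3,5,6,6,8$ lines, which are the values in \eqref{eq:f3}. Forming six joints takes at least eight lines by Lemma~\ref{lem:lower3}, eight suffice over an infinite field by Lemma~\ref{lem:seed}, and $f_3(6)=9$.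
\end{proof}

\section{Lifting a configuration by one dimension}\label{sec:lift}

Place the eight lines of Lemma~\ref{lem:seed} in a hyperplane $H$ of $\mathbb{F}^4$. They form no joints in $\mathbb{F}^4$, because each of the six points lacks a fourth line leaving $H$. Six new lines would repair this, but we want many joints, and we want the repair to cost nothing. So the missing lines should come from a large configuration of lines $\ell_I$ that is needed anyway for its own joints. This requires the lines $\ell_I$ to pierce $H$ at the six points, which is why we placed these points at triple intersections of planes.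

\begin{example}\label{ex:lift}
Let $\mathbb{F}=\mathbb{Q}$ and $M\ge5$. Attach to a point $(x_1,x_2,x_3,t)\in\mathbb{Q}^4$ the polynomial
\[
g(u)=tu^4-u^3+x_3u^2+x_2u+x_1 .
\]
Let $H=\{t=0\}\cong\mathbb{Q}^3$, and for $a=1,\dots,M$ let $G_a$ be the hyperplane $g(a)=0$, with normal $(1,a,a^2,a^4)$. Then $G_a\cap H$ is the plane $P_a$ of Example~\ref{ex:moment}.

The hyperplanes $H,G_1,\dots,G_M$ are in general position. The normal $(0,0,0,1)$ of $H$ and three normals $(1,a,a^2,a^4)$ have a Vandermonde determinant. If four normals $(1,a_i,a_i^2,a_i^4)$ were dependent, a nonzero polynomial $c_4u^4+c_2u^2+c_1u+c_0$ would vanish at $a_1,\dots,a_4$; it would equal $c_4\prod_i(u-a_i)$ with $c_4\ne0$, and its vanishing $u^3$-coefficient would force $a_1+\dots+a_4=0$, which is false. Finally $g\neq0$ has at most four roots, and at most three when $t=0$, so no five of the hyperplanes have a common point.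

Take $M=5$. The ten lines $\ell_{abc}=G_a\cap G_b\cap G_c$ form five joints, none in $H$, and $\ell_{abc}$ pierces $H$ at $p_{abc}$. Add the eight lines of Lemma~\ref{lem:seed} inside $H$. The point $A_1=p_{123}$ now lies on three independent lines in $H$ and on $\ell_{123}$, which leaves $H$, so it is a joint in $\mathbb{Q}^4$. The other five points $A_i,B_j$ acquire $\ell_{124},\ell_{125},\ell_{134},\ell_{234},\ell_{345}$. No further point of $H$ is a joint, since it lies on at most one line leaving $H$ and does not lie on three independent lines in $H$. So $10+8=18$ lines form $5+6=11$ joints, while $11=\binom54+\binom43+\binom22+\binom11$ gives $f_4(11)=10+6+2+1=19$. For larger $M$ the numbers $10$ and $5$ become $\binom M3$ and $\binom M4$, and the gap of one line remains by Lemma~\ref{lem:rec}.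
\end{example}

To iterate, we record the hyperplanes as part of the data.

\begin{definition}
Let $J\ge1$. A \emph{$(k;N,L,J)$-system} consists of $N$ hyperplanes in general position in $\mathbb{F}^k$ and a set of exactly $L$ lines in $\mathbb{F}^k$ forming exactly $J$ joints, such that each joint lies on $k$ of the hyperplanes. Its \emph{deficit} is $f_k(J)-L$.
\end{definition}

The lines of a system need not be intersections of its hyperplanes. Each joint is the intersection point of $k$ of the hyperplanes, so
\begin{equation}\label{eq:JN}
J\le\binom Nk .
\end{equation}
Lemma~\ref{lem:seed} provides a $(3;5,8,6)$-system, of deficit $9-8=1$.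

\begin{proposition}[Lifting]\label{prop:lift}
Let $\mathbb{F}$ be infinite and $k\ge2$. If a $(k;N,L,J)$-system exists, then for every $M\ge N$ there is a $\bigl(k+1;\,M+1,\,L+\binom Mk,\,J+\binom M{k+1}\bigr)$-system, and the two systems have the same deficit.
\end{proposition}

\begin{proof}
Write points of $\mathbb{F}^{k+1}$ as $(x,t)$ with $x\in\mathbb{F}^k$, and identify $\mathbb{F}^k$ with $H=\{t=0\}$. Let $\mathcal{L}$ be the set of lines of the given system and $Q_i=\{x:n_i\cdot x=c_i\}$, $1\le i\le N$, its hyperplanes.

\emph{Step 1: the hyperplanes.} We construct $G_1,\dots,G_M$ in $\mathbb{F}^{k+1}$ such that $G_i\cap H=Q_i$ for $i\le N$ and $H,G_1,\dots,G_M$ are in general position. The $Q_i$ are arbitrary, so no formula as in Example~\ref{ex:lift} is available, and we choose the $G_j$ one at a time, keeping $H,G_1,\dots,G_j$ in general position.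

Let $j\le N$. We take $G_j=\{(x,t):n_j\cdot x+s_jt=c_j\}$, which satisfies $G_j\cap H=Q_j$ for every slope $s_j\in\mathbb{F}$, and we show that only finitely many slopes are bad. Consider first a set of at most $k+1$ of the hyperplanes $H,G_1,\dots,G_j$ that includes $G_j$.
\begin{itemize}
\item If the set contains at most $k$ of the $G_i$, the corresponding vectors $n_i$ are independent. Hence the normals $(n_i,s_i)$ are independent, also together with the normal $(0,1)$ of $H$: in a relation, the first $k$ coordinates force the coefficients of the $(n_i,s_i)$ to vanish. No slope is excluded.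
\item Otherwise the set is $\{G_j\}\cup\{G_i:i\in I\}$ with $I\subset[j-1]$, $|I|=k$. The vectors $n_i$, $i\in I$, form a basis of $\mathbb{F}^k$, say $n_j=\sum_{i\in I}\lambda_in_i$. Then $(n_j,s_j)$ lies in the span of the $(n_i,s_i)$ only for $s_j=\sum_{i\in I}\lambda_is_i$. We exclude this slope.
\end{itemize}
Consider next $k+2$ of the hyperplanes, including $G_j$.
\begin{itemize}
\item If $H$ is among them, a common point would lie on $k+1$ of the $Q_i$, which is impossible. No slope is excluded.
\item Otherwise the other $k+1$ hyperplanes are among $G_1,\dots,G_{j-1}$ and meet in one point $(y,\tau)$. Here $\tau\ne0$, since $H$ and these $k+1$ hyperplanes have no common point. The point lies on $G_j$ only for $s_j=(c_j-n_j\cdot y)/\tau$. We exclude this slope.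
\end{itemize}
Since $\mathbb{F}$ is infinite, a slope that is not excluded exists.

Let $j>N$. Choose a point $p$ that is not one of the finitely many $(k+1)$-wise intersection points of $H,G_1,\dots,G_{j-1}$. It lies on at most $k$ of these hyperplanes, and Lemma~\ref{lem:extend} with $S=\emptyset$ provides $G_j$.

\emph{Step 2: the lines.} Apply Lemma~\ref{lem:generic} with $m=k+1$ to $G_1,\dots,G_M$. Let $\mathcal{B}$ be the set of the $\binom Mk$ lines $\ell_I$, $|I|=k$, and let $q_K$, $|K|=k+1$, be the $\binom M{k+1}$ intersection points. Since $H,G_1,\dots,G_M$ are in general position, each $\ell_I$ meets $H$ in exactly one point, so its direction is outside the direction space of $H$, and no $q_K$ lies in $H$. The lines of $\mathcal{L}$ lie in $H$, so $|\mathcal{B}\cup\mathcal{L}|=\binom Mk+L$.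

\emph{Step 3: the joints.} A point outside $H$ lies only on lines of $\mathcal{B}$. By Lemma~\ref{lem:generic}(iii) it is a joint of $\mathcal{B}\cup\mathcal{L}$ exactly when it is one of the points $q_K$.

Let $p\in H$. We claim that $p$ is a joint of $\mathcal{B}\cup\mathcal{L}$ in $\mathbb{F}^{k+1}$ exactly when it is a joint of $\mathcal{L}$ in $H$. Suppose $k+1$ lines of $\mathcal{B}\cup\mathcal{L}$ with independent directions pass through $p$. At most one of them is in $\mathcal{B}$, by Lemma~\ref{lem:generic}(ii) and because $p$ is not a point $q_K$. So at least $k$ of them are in $\mathcal{L}$, and $p$ is a joint of $\mathcal{L}$ in $H$. Conversely, let $p$ be a joint of $\mathcal{L}$ in $H$. By the definition of a system, $p\in Q_i\subset G_i$ for all $i$ in some $I\subset[N]$ with $|I|=k$, and $I\subset[M]$ because $M\ge N$. Thus $p\in\ell_I$. The direction of $\ell_I$ is outside the direction space of $H$, which is spanned by the directions of $k$ lines of $\mathcal{L}$ through $p$. These $k+1$ lines make $p$ a joint.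

So $\mathcal{B}\cup\mathcal{L}$ forms exactly $\binom M{k+1}+J$ joints. Each lies on $k+1$ of the $M+1$ hyperplanes $H,G_1,\dots,G_M$: the point $q_K$ on the $G_i$ with $i\in K$, and a joint of $\mathcal{L}$ on $H$ and on $k$ of the $G_i$.

\emph{Step 4: the deficit.} By \eqref{eq:JN} we have $1\le J\le\binom Nk\le\binom Mk$, and in particular $M\ge k$. Lemma~\ref{lem:rec} shows that the new deficit is $\binom Mk+f_k(J)-\binom Mk-L=f_k(J)-L$.
\end{proof}

The condition that each joint lie on $k$ hyperplanes enters only in the converse part of Step~3. A joint of $\mathcal{L}$ on fewer than $k$ of the hyperplanes $G_i\cap H$ would receive no line $\ell_I$ and would not be a joint in $\mathbb{F}^{k+1}$.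

\section{Exceptional values in dimension four and higher}\label{sec:main}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Start from the $(3;5,8,6)$-system of Lemma~\ref{lem:seed} and apply Proposition~\ref{prop:lift} with $k=3,4,\dots,d-1$ in turn, taking $M=M_{k+1}$. The condition $M\ge N$ holds each time: at the first step $N=5\le M_4$, and the step that produces dimension $i$ leaves $N=M_i+1\le M_{i+1}$ hyperplanes. The result is a
\begin{equation}\label{eq:final}
\Bigl(d;\ M_d+1,\ \sum_{i=4}^d\binom{M_i}{i-1}+8,\ J\Bigr)\text{-system},\qquad J=\sum_{i=4}^d\binom{M_i}{i}+6,
\end{equation}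
whose deficit is $1$, the deficit of the initial system. So it has exactly $f_d(J)-1$ lines. Fixing $M_4,\dots,M_{d-1}$ and letting $M_d\to\infty$ gives arbitrarily large exceptional $J$ in $\mathbb{F}^d$, so no $J_0(d)$ exists.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:supp}(b)]
Each $(d-3)$-element subset $\{M_4<\dots<M_d\}$ of $\{5,\dots,T\}$ gives an exceptional $J$ by Theorem~\ref{thm:main}. Since $6=\binom43+\binom22+\binom11$ and $M_4\ge5$, the $d$-cascade of $J$ is $M_d>\dots>M_4>4>2>1$. Cascades are unique, so distinct subsets give distinct $J$. By \eqref{eq:JN} applied to the system \eqref{eq:final},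
\[
J\le\binom{M_d+1}d\le\binom{T+1}d\le\frac{(T+1)^d}{d!}\le X .
\]
There are $\binom{T-4}{d-3}$ such subsets. For the last claim, use $\binom ab\ge(a/b)^b$ for $a\ge b\ge1$, which holds because $\frac{a-i}{b-i}\ge\frac ab$ for $0\le i<b$. Since $T\ge5$ we have $T-4\ge(T+2)/7$, and $T+2>(d!\,X)^{1/d}\ge X^{1/d}$. Hence $\binom{T-4}{d-3}\ge\bigl(7(d-3)\bigr)^{-(d-3)}X^{1-3/d}$.
\end{proof}

\section{Larger deficits from graphs}\label{sec:graphs}

A larger deficit needs a better starting configuration, and it may be hard to see a few hyperplanes adapted to its joints. Many hyperplanes are always available.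

\begin{lemma}\label{lem:frame}
Let $\mathbb{F}$ be infinite. If a set of $L$ lines in $\mathbb{F}^k$ forms exactly $J\ge1$ joints, then it is the set of lines of a $(k;kJ,L,J)$-system.
\end{lemma}

\begin{proof}
Let $p_1,\dots,p_J$ be the joints. For $i=1,\dots,J$ in turn, choose $k$ hyperplanes through $p_i$, one at a time, by Lemma~\ref{lem:extend} with $p=p_i$ and $S=\{p_{i'}:i'\ne i\}$. The hyperplanes chosen for other joints miss $p_i$, so whenever the lemma is applied, $p_i$ lies on at most $k-1$ of the hyperplanes already chosen. The $kJ$ hyperplanes obtained are in general position, and each joint lies on $k$ of them.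
\end{proof}

\begin{remark}
By Lemma~\ref{lem:frame} and Proposition~\ref{prop:lift}, for $k\ge2$ and $\mathbb{F}$ infinite, one exceptional $J$ in $\mathbb{F}^k$ makes $\binom M{k+1}+J$ exceptional in $\mathbb{F}^{k+1}$ for every $M\ge kJ$. Applied to Figure~\ref{fig:seed}, this gives Theorem~\ref{thm:main} only for $M_4\ge18$; the five planes of Lemma~\ref{lem:seed} lower this to $M_4\ge5$. In the other direction, lifting preserves the deficit and no system in the plane has positive deficit, by Theorem~\ref{thm:supp}(a). So lifting produces no exceptional values in dimension three.
\end{remark}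

Recall that points $v_0,\dots,v_r$ are \emph{affinely independent} if $v_1-v_0,\dots,v_r-v_0$ are linearly independent, equivalently if the vectors $(1,v_i)$ are linearly independent. If any $k+1$ of $n$ points in $\mathbb{F}^k$ are affinely independent, then a point joined to any $k$ others becomes a joint, and each line serves two joints. So $n$ joints cost about $kn/2$ lines. For $n=k+1$ this is $\binom{k+1}2=f_k(k+1)$, with no gain. For $k=4$ and $n=6$, join all pairs of points except three disjoint pairs: twelve lines give each point degree four, while $6=\binom54+\binom33$ gives $f_4(6)=10+3=13$. We carry this out for all $n$ between $k+1$ and $2k$.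

\begin{lemma}\label{lem:graph}
For $n>k\ge3$ there is a graph on $n$ vertices with minimum degree at least $k$ and exactly $\lceil kn/2\rceil$ edges.
\end{lemma}

\begin{proof}
Take the vertex set $\mathbb{Z}/n$. For $2r<n$ let $C_r$ be the graph joining $i$ to $i\pm1,\dots,i\pm r$. These are $2r$ distinct vertices other than $i$, so $C_r$ is $2r$-regular with $rn$ edges.

If $k$ is even, take $C_{k/2}$. If $k$ is odd and $n$ is even, add to $C_{(k-1)/2}$ the $n/2$ edges $\{i,i+n/2\}$; they are new since $n/2>(k-1)/2$, and the result is $k$-regular. If $k$ and $n$ are both odd, then $n\ge k+2$. Put $h=(n-1)/2$ and add to $C_{(k-1)/2}$ the edges $\{i,i+h\}$ for $0\le i\le h$. These are $h+1$ distinct pairs in $\{0,\dots,n-1\}$. They are new, since their endpoints are at cyclic distance $h\ge(k+1)/2$. They cover all vertices, since $i$ runs over $0,\dots,h$ and $i+h$ over $h,\dots,n-1$. So all degrees are at least $k$, and the number of edges is $\frac{(k-1)n}2+\frac{n+1}2=\frac{kn+1}2=\lceil kn/2\rceil$.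
\end{proof}

\begin{lemma}\label{lem:graphseed}
Let $\mathbb{F}$ be infinite, $k\ge3$, $0\le m\le k-1$ and $n=k+1+m$. There is a $(k;kn,\lceil kn/2\rceil,n)$-system, and its deficit is $\lfloor m(k-1-m)/2\rfloor$.
\end{lemma}

\begin{proof}
Take the points $(u,u^2,\dots,u^k)$ for $n$ distinct values $u\in\mathbb{F}$. Any $k+1$ of them are affinely independent, because the vectors $(1,u,\dots,u^k)$ form a Vandermonde matrix. As $n\ge k+1\ge4$, any three and any four of them are affinely independent as well. Regard the points as the vertices of the graph of Lemma~\ref{lem:graph}, and let $\mathcal{L}$ be the set of lines spanned by the edges.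

Two edges with a common vertex span distinct lines, because their three endpoints are not collinear, and these lines meet only at that vertex. Two disjoint edges span disjoint lines, because their four endpoints are not coplanar. So $|\mathcal{L}|=\lceil kn/2\rceil$, and every joint, being on at least two lines, is a vertex. Every vertex $v$ is a joint, since $v$ and $k$ of its neighbors are affinely independent. Thus $\mathcal{L}$ forms exactly $n$ joints, and Lemma~\ref{lem:frame} gives the system.

The $k$-cascade of $n$ is
\[
n=\binom{k+1}k+\sum_{i=1}^m\binom{k-i}{k-i},\qquad k+1>k-1>\dots>k-m\ge1,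
\]
where $m\le k-1$ is used in the last inequality. Therefore
\[
f_k(n)=\binom{k+1}{2}+\sum_{i=1}^m(k-i)=\frac{k(k+1)}2+mk-\frac{m(m+1)}2 .
\]
For an integer $z$ and a real $y$ we have $z-\lceil y\rceil=\lfloor z-y\rfloor$. With $z=f_k(n)$ and $y=kn/2=k(k+1)/2+mk/2$, the deficit is
\[
\Bigl\lfloor\frac{mk}2-\frac{m(m+1)}2\Bigr\rfloor=\Bigl\lfloor\frac{m(k-1-m)}2\Bigr\rfloor .\qedhere
\]
\end{proof}

For $k=3$ the deficit is $0$ for each of $m=0,1,2$, so these systems give nothing in dimension three, and Theorem~\ref{thm:main} needs a configuration in which some lines carry three joints.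

\begin{proof}[Proof of Theorem~\ref{thm:supp}(c)]
Let $k=d-1\ge4$, $m=\lfloor(k-1)/2\rfloor$ and $n=k+1+m$. Then $m(k-1-m)=\lfloor(k-1)^2/4\rfloor$, as one sees for $k-1=2m$ and for $k-1=2m+1$. So the system of Lemma~\ref{lem:graphseed} has deficit
\[
\Bigl\lfloor\tfrac12\bigl\lfloor\tfrac14(k-1)^2\bigr\rfloor\Bigr\rfloor=\Bigl\lfloor\frac{(k-1)^2}8\Bigr\rfloor=\Bigl\lfloor\frac{(d-2)^2}8\Bigr\rfloor .
\]
By Proposition~\ref{prop:lift}, for every $M\ge kn$ there is a system in $\mathbb{F}^d$ with $J=\binom Md+n$ joints and the same deficit, that is, with $f_d(J)-\lfloor(d-2)^2/8\rfloor$ lines. Letting $M\to\infty$ gives infinitely many such $J$.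
\end{proof}

\begin{thebibliography}{9}

\bibitem{CY}
Ting-Wei Chao and Hung-Hsun Hans Yu, \emph{Tight Bound and Structural Theorem for Joints}, arXiv:2307.15380 (2023).

\bibitem{Katona}
Katona, 1968.

\bibitem{Kruskal}
Kruskal, 1963.

\end{thebibliography}
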